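# Rainbow $P_5$ and the conjectured identity $f(H,P_5)=R_3(H)$

## 1. Colorings, Ramsey numbers, and the graph parameters involved

All graphs are finite and simple. A copy of a graph $F$ in a graph $G$ is a subgraph of $G$ isomorphic to $F$, not necessarily induced. We write $P_t$ for the path on $t$ vertices, so $P_5$ has four edges, and $|F|$ for the number of vertices of $F$. In an edge-colored complete graph, $c(xy)$ is the color of the edge $xy$, and "color $i$ contains $F$" means that the graph formed by the edges of color $i$ contains a copy of $F$. If it does not, color $i$ is called $F$-free.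

**Definition (monochromatic, rainbow).** A copy of a graph is *monochromatic* if all its edges have the same color and *rainbow* if all its edges have distinct colors. Example: color a perfect matching of $K_4$ with color $1$ and the other four edges with color $0$. The color-$0$ edges form a monochromatic $4$-cycle. There is no rainbow triangle, because only two colors occur.

**Definition ($k$-colored Ramsey number).** $R_k(H)$ is the minimum $n$ such that every map $E(K_n)\to\{1,\dots,k\}$, surjective or not, has a monochromatic copy of $H$. Example: $R_3(P_3)=5$. Indeed, the three perfect matchings of $K_4$ give a $3$-coloring in which no two edges of one color meet, while in $K_5$ every vertex has four edges, so two of them share one of three colors.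

**Definition (constrained Ramsey number).** $f(H,G)$ is the minimum $n$ such that every edge-coloring of $K_n$, with any number of colors, has a monochromatic copy of $H$ or a rainbow copy of $G$. Example: $f(P_3,P_3)=3$, because any two edges of a triangle form a $P_3$ whose edges have equal colors or distinct colors, while $K_2$ contains no $P_3$.

Both defining properties pass from $n$ to $n+1$ by restricting the coloring. So a coloring of $K_{n}$ without the required copies proves that the number exceeds $n$.

**Definition (parted coloring).** A coloring of a complete graph on $V$ is *parted* if there are a color $0$ and a partition $V=V_1\cup\dots\cup V_k$ such that edges between different parts have color $0$ and edges inside $V_i$ have color $0$ or $i$. Here the colors $0,1,\dots,k$ are distinct; a part with one vertex gets a color that is not used. Example: two disjoint edges of $K_4$ with colors $1$ and $2$, the other four edges with color $0$.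

A parted coloring has no rainbow $P_5$. A rainbow path has at most one edge of color $0$, hence at most one edge between different parts, so it meets at most two parts $V_i,V_j$ and uses only the three colors $0,i,j$. A rainbow $P_5$ would need four.

**Definition (join, $K_q(a)$).** $F+G$ is the disjoint union of $F$ and $G$ with all edges between them added. $K_q(a)$ is the complete $q$-partite graph with all parts of size $a$. Example: $K_1+K_2(2)$ is a $4$-cycle with one more vertex joined to all of it. The graph $K_q(a)$ contains every graph $A$ with $|A|=a$ and $\chi(A)\le q$: put each color class of $A$ in its own part.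

**Definition ($\nu,\tau,\alpha$).** $\nu(G)$ is the largest number of edges of a matching, $\tau(G)$ the least number of vertices meeting every edge, $\alpha(G)$ the largest size of an independent set. Complements of vertex covers are exactly independent sets, so $\tau(G)=|G|-\alpha(G)$. Example: $\nu(K_5)=2$, $\tau(K_5)=4$, $\alpha(K_5)=1$.

**Definition ($o$ and $\sigma$).** Let $\chi(A)\ge 3$. Then $o(A)$ is the minimum number of vertices whose deletion makes $A$ bipartite, and $\sigma(A)$ is the minimum, over all proper $\chi(A)$-colorings of $A$, of the size of the smallest class. Example: $o(K_4)=2$ and $\sigma(K_4)=1$.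

Here is an example in which the two numbers are far apart although $\chi=3$. For $s\ge1$ let $A_s$ consist of adjacent vertices $u,v$, triangles $ux_iy_i$ and triangles $vz_iw_i$ for $1\le i\le s$, with all $x_i,y_i,z_i,w_i$ distinct. It has a triangle, so $\chi(A_s)\ge3$.

* $o(A_s)=2$. The triangles $ux_1y_1$ and $vz_1w_1$ are disjoint and each must lose a vertex, and $A_s-\{u,v\}$ is a matching.
* $\sigma(A_s)=s+1$. A class $Z$ of a proper $3$-coloring meets every triangle, and it misses $u$ or $v$. If it misses $u$, it contains a vertex of each $\{x_i,y_i\}$ and at least one vertex of a triangle at $v$, so $|Z|\ge s+1$. If it misses $v$, the same holds by symmetry. Conversely $\{u,z_1,\dots,z_s\}$ is independent, and the remaining graph has only the edges $x_iy_i$ and $vw_i$, so it is bipartite. This gives $\chi(A_s)=3$ and a class of size $s+1$.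

Three textbook facts will be used.

**Ramsey's theorem.** $R_k(K_a)$ is finite for all $k,a$.

**König's theorem.** In a bipartite graph (multiple edges allowed) the largest size of a matching equals the least size of a vertex cover.

**Tutte–Berge formula.** For every graph $G$,
$$\nu(G)=\min_{S\subseteq V(G)}\Big(|S|+\sum_{C}\lfloor |C|/2\rfloor\Big),\tag{1}$$
where $C$ runs over the components of $G-S$. (The usual form $\frac12(|V|+|S|-\mathrm{odd}(G-S))$ is the same number, since $\sum_C|C|=|V|-|S|$.) Two examples to keep in mind: for $G=K_{2t+1}$ the minimum is reached with $S=\emptyset$; for a clique on $t$ vertices joined to a large independent set, it is reached when $S$ is that clique, and then all components of $G-S$ are single vertices.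

## 2. The conjectured identity $f(H,P_5)=R_3(H)$

A coloring with three colors has no rainbow $P_5$, so
$$f(H,P_5)\ge R_3(H)\qquad\text{for every graph } H.\tag{2}$$
Can more colors ever help to avoid a monochromatic $H$, if rainbow copies of $P_5$ are forbidden? Gyárfás, Lehel and Schelp proved $f(H,P_5)=R_3(H)$ when $H$ is a path or a cycle, and Li, Besse, Magnant, Wang and Watts proved it whenever $H$ is connected or bipartite.

**Conjecture.** For any graph $H$, $f(H,P_5)=R_3(H)$.

The problem is taken from Xihe Li, Xiangxiang Liu, "Constrained Ramsey numbers for rainbow $P_5$", arXiv:2510.18243 (2025). The task is to prove or disprove the conjecture. It is false. By the results quoted above, a counterexample must be disconnected and non-bipartite. The ones below are a fixed non-bipartite graph together with many disjoint edges.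

## 3. Small graphs and the merging of colors

**A single edge.** $f(K_2,P_5)=R_3(K_2)=2$.

**The path $P_3$.** We saw $R_3(P_3)=5$. To check $f(P_3,P_5)=5$ by hand, color $K_5$ without monochromatic $P_3$. Every color class is a matching, so it has at most two edges. There are $5!/2=60$ copies of $P_5$. A copy that is not rainbow contains two disjoint edges of one color. Let $d$ be the number of pairs of equally colored edges. The pairs use disjoint sets of edges, so $d\le 10/2=5$. A given pair of disjoint edges lies in $3!\cdot2\cdot2/2=12$ copies of $P_5$ (order the two edges and the fifth vertex, orient the two edges, divide by reversal).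

If $d\le4$, at most $48<60$ copies fail to be rainbow. If $d=5$, there are exactly five colors, each missing exactly one vertex, and each vertex sees four colors, so it misses exactly one color. Take two colors. They miss different vertices, so their union has two vertices of degree $1$ and three of degree $2$. Its components are one path and possibly cycles, and the cycles alternate in color, so they have at least four vertices. Since $4+2>5$, the union is a single $P_5$. This copy contains two equally colored pairs, so it is counted twice in $12\cdot5=60$, and fewer than $60$ copies fail to be rainbow. In both cases a rainbow $P_5$ exists.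

**Connected $H$ and parted colorings.** Parted colorings are the evident colorings with many colors and no rainbow $P_5$, and in Section 6 we shall see that they are essentially the only ones with at least four colors. So a sensible plan for proving the conjecture is this: given a parted coloring without monochromatic $H$, merge colors until at most three are left, without creating a monochromatic $H$. For connected $H$ with at least two vertices this works at once. Merge all colors other than $0$ into one. Edges of the merged color lie inside parts, so a connected monochromatic $H$ in the merged color lies inside one part $V_i$ and was already monochromatic in color $i$. The merged coloring has two colors, so $n<R_2(H)\le R_3(H)$.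

For disconnected $H$ the plan breaks at "lies inside one part": the components of $H$ may be collected from different parts. This is a real obstacle. Let $H=A\cup mK_2$ with $m\ge1$, where $A$ has at least one edge and no isolated vertices. Put $h=|H|$, take $r\ge3$ disjoint sets $Q_1,\dots,Q_r$ of size $h-1$, color edges inside $Q_i$ with $i$ and all others with $0$. Any merging of these $r+1\ge4$ colors to three colors identifies two of them.

* If $i,j\ge1$ are identified, the new color contains two disjoint cliques on $h-1$ vertices. Put $A\cup(m-1)K_2$, which has $h-2$ vertices, in the first and one edge in the second.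
* If $0$ and $i$ are identified, $Q_i$ and one vertex outside it form a monochromatic $K_h$.

Either way there is a monochromatic $H$. So merging always fails for this coloring. Before the merging, colors $1,\dots,r$ do not contain $H$, because $H$ has no isolated vertices and $|Q_i|<h$. So what is left is to keep $H$ out of color $0$, and this is a matter of chromatic number.

## 4. Disjoint cliques of size $h-1$ and the disproof

Color $0$ in the last coloring is $r$-partite. If $\chi(A)=r+1$, it cannot contain $A$. So about $rh$ vertices are possible with no rainbow $P_5$ and no monochromatic $H$. In a $3$-coloring, on the other hand, any color that contains $A$ has fewer than $m+|A|$ disjoint copies of the repeated piece, and this bounds $n$ by roughly $3h$. This is the whole disproof.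

**Theorem 1.** Let $A,B$ be graphs without isolated vertices, each with at least one edge. Let $a=|A|$, $b=|B|$, $r=\chi(A)-1\ge4$, $H=A\cup mB$ (disjoint union), $h=|H|=a+bm$, $L=\max(a,b)$. Then
$$f(H,P_5)\ge r(bm+a-1)+1,\qquad R_3(H)\le 3b(m+a-1)+R_3(K_L).$$
Hence $f(H,P_5)>R_3(H)$ whenever $bm\ge 3ab+R_3(K_L)$. In particular $H=K_5\cup mK_2$ with $2m\ge30+R_3(K_5)$ is a counterexample to the conjecture.

**Step 1: the lower bound on $f$.** This step exhibits a coloring of $K_{r(h-1)}$. Take disjoint sets $Q_1,\dots,Q_r$ of size $h-1$, color edges inside $Q_i$ with $i$ and all other edges with $0$. The coloring is parted, so it has no rainbow $P_5$. A copy of $H$ in color $i\ge1$ would lie in $Q_i$, since $H$ has no isolated vertices, but $|Q_i|<h$. Color $0$ is $r$-partite and $\chi(A)=r+1$, so color $0$ does not contain $A$. Hence $f(H,P_5)\ge r(h-1)+1=r(bm+a-1)+1$.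

**Step 2: the upper bound on $R_3$.** This step shows that a $3$-coloring of $K_n$ without monochromatic $H$ has small $n$. Let $J$ be the set of colors that contain $A$. For $i\in J$ fix a copy of $A$ in color $i$. In any family of disjoint color-$i$ copies of $B$, at most $m-1$ members avoid this copy (otherwise color $i$ contains $H$), and at most $a$ members meet it. So the family has at most $m+a-1$ members.

Start with $U=V(K_n)$, and as long as $U$ contains a copy of $B$ in a color of $J$, delete the vertices of that copy from $U$. The deleted copies of one color are disjoint, so at most $3b(m+a-1)$ vertices are deleted. In the final set $U$ no color of $J$ contains $B$, and no other color contains $A$. A monochromatic $K_L$ contains both $A$ and $B$, so $U$ has none, and $|U|\le R_3(K_L)-1$. Thus $n\le 3b(m+a-1)+R_3(K_L)-1$, which is the claimed bound.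

**Step 3: comparison.** Since $r\ge4$, the lower bound on $f$ minus the upper bound on $R_3$ is at least
$$4(bm+a-1)+1-3b(m+a-1)-R_3(K_L)=bm+1+4(a-1)-3b(a-1)-R_3(K_L).$$
If $bm\ge3ab+R_3(K_L)$, this is at least $1+4(a-1)+3b>0$. For $A=K_5$, $B=K_2$ the condition reads $2m\ge30+R_3(K_5)$. $\square$

For fixed $A,B$ the two bounds also give $\liminf_{m\to\infty} f(H,P_5)/R_3(H)\ge r/3$, and $r$ is arbitrary, so the ratio $f(H,P_5)/R_3(H)$ is unbounded.

## 5. Exact values for $A\cup mK_2$

With $B=K_2$, Step 2 gives $R_3(H)\le 6m+O(1)$, while Step 1, which is valid for every $r$, gives $f(H,P_5)\ge 2rm+O(1)$. For $\chi(A)=4$ both leading terms are $6m$, so the comparison decides nothing, and for $\chi(A)=3$ it is worse. Exact values settle these cases.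

**Theorem 2.** Let $A$ be a graph without isolated vertices, $\chi(A)\ge3$. There is $m_0(A)$ such that for all $m\ge m_0(A)$, with $H=A\cup mK_2$ and $h=|A|+2m$,
$$R_3(H)=2(h-1)+o(A),\qquad f(H,P_5)=(\chi(A)-1)(h-1)+\sigma(A).$$

**Corollary 3.** For such $A$ and $m\ge m_0(A)$:

1. $f(H,P_5)=R_3(H)$ if and only if $\chi(A)=3$ and $\sigma(A)=o(A)$.
2. $f(H,P_5)/R_3(H)\to(\chi(A)-1)/2$ as $m\to\infty$, so $f/R_3$ is unbounded over all $H$.
3. For $H=K_4\cup mK_2$: $f(H,P_5)=6m+10$ and $R_3(H)=4m+8$.
4. For $H=A_s\cup mK_2$, which is $3$-chromatic, $f(H,P_5)-R_3(H)=s-1$, so $H$ is a counterexample for each $s\ge2$. In particular "bipartite" in the quoted theorem cannot be replaced by "$3$-colorable".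

**Proof of Corollary 3 from Theorem 2.** For (1): if $\chi(A)\ge4$, then $f-R_3\ge(h-1)+\sigma(A)-o(A)>0$, because $h-1\ge|A|>o(A)$. If $\chi(A)=3$, then $f-R_3=\sigma(A)-o(A)$. Part (2) follows by dividing. Part (3): here $h=2m+4$, so $f=3(2m+3)+1$ and $R_3=2(2m+3)+2$. Part (4): $\sigma(A_s)-o(A_s)=(s+1)-2$ by Section 1. $\square$

For instance, $A=K_3$ has $\sigma=o=1$, so $K_3\cup mK_2$ satisfies the identity for large $m$.

The rest of these notes proves Theorem 2. Three tools come first: the structure of colorings without rainbow $P_5$ (Section 6), and two short facts about matchings.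

**Matching bound.** Let $H=A\cup mK_2$ and $a=|A|$. If color $i$ contains $A$ but not $H$, then the graph $G_i$ of color $i$ satisfies
$$\nu(G_i)\le\mu:=m+a-1.\tag{3}$$
Indeed, at most $m-1$ edges of a matching avoid a fixed copy of $A$, and at most $a$ meet it.

**Lemma 5 (exchange).** Let $M$ be a matching in color $i$, let $w\ne w'$ be vertices not covered by $M$, let $p\neq p'$ be covered by $M$, and let $q,q'$ be their $M$-partners. If $c(wq)=c(w'q')=c(pp')=i$, then there is a color-$i$ matching with $|M|+1$ edges whose vertex set is $V(M)\cup\{w,w'\}$.

**Proof.** If $q=p'$, then $q'=p$, and we replace the edge $pp'$ of $M$ by $wp'$ and $w'p$. If $q\ne p'$, then $pq$ and $p'q'$ are two different edges of $M$, and we replace them by $wq$, $pp'$, $q'w'$. $\square$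

## 6. Colorings with at least four colors and no rainbow $P_5$

The following is a weak form of a theorem of Thomason and Wagner (J. Graph Theory 54 (2007)); a full proof is given.

**Lemma 4.** Let $n\ge7$ and let $K_n$ be edge-colored with at least $4$ colors occurring and no rainbow $P_5$. Then either

(D) the coloring is parted, or

(M) some $n-5$ vertices span a monochromatic clique.

**Proof.** One remark is used throughout: if three of the edges of a $P_5$ have distinct colors, then the color of the fourth edge is one of these three. We say that the path *forces* this. Let $V$ be the vertex set and let $S(x)$ be the set of colors at $x$. These sets pairwise intersect, since $c(xy)\in S(x)\cap S(y)$.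

**Step 1: all $|S(x)|\le2$ leads to (D).** We first find a color common to all $S(x)$. If some $|S(x)|=1$, its color lies in every $S(y)$. Otherwise we have a pairwise intersecting family of $2$-sets, which has a common element or lies within $\{\{1,2\},\{1,3\},\{2,3\}\}$ for some three colors. The latter leaves only three colors, contrary to assumption. So there is a common color $0$. Let $V_i=\{x:S(x)=\{0,i\}\}$, and let each $x$ with $S(x)=\{0\}$ form a part by itself. An edge between $V_i$ and $V_j$ has color in $\{0,i\}\cap\{0,j\}=\{0\}$, edges at singleton parts with $S(x)=\{0\}$ have color $0$, and edges inside $V_i$ have color $0$ or $i$. This is (D).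

**Step 2 (case A): some vertex $a$ has $|S(a)|\ge4$; this leads to (M).** Let $c(ab_i)=i$ for $i=1,2,3,4$ and $W=V\setminus\{a,b_1,\dots,b_4\}$. We show that $W$ is a monochromatic clique.

For distinct $y,z\in W$ and $x\ne a,y,z$, the colors $c(ax),c(xy),c(yz)$ are not all distinct. Otherwise choose $i\in\{1,2,3,4\}$ different from all three. Then $b_i\ne x$, because $c(ax)\ne i$, and $b_i\neq y,z$ because $y,z\in W$. So $b_iaxyz$ is a rainbow $P_5$. Taking $x=b_i$, and using the statement also with $y$ and $z$ exchanged, we get
$$y,z\in W,\ c(yz)=\gamma,\ i\in\{1,2,3,4\},\ i\ne\gamma\ \Longrightarrow\ c(b_iy),\,c(b_iz)\in\{\gamma,i\}.\tag{4}$$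

Suppose some $y\in W$ has $z,z'\in W$ with $c(yz)=\gamma\ne\gamma'=c(yz')$. Choose distinct $i,j\in\{1,2,3,4\}\setminus\{\gamma,\gamma'\}$. By (4), $c(b_iy)\in\{\gamma,i\}\cap\{\gamma',i\}=\{i\}$, likewise $c(b_jy)=j$, and $c(b_iz)\in\{\gamma,i\}$, $c(b_jz')\in\{\gamma',j\}$. The path $b_izyz'b_j$ has colors $c(b_iz),\gamma,\gamma',c(b_jz')$. If $c(b_iz)=i$ and $c(b_jz')=j$, it is rainbow. So $c(b_iz)=\gamma$ or $c(b_jz')=\gamma'$, and by symmetry we may assume $c(b_iz)=\gamma$. The path $b_jz'yb_iz$ has colors $c(b_jz'),\gamma',i,\gamma$, so $c(b_jz')\ne j$ and hence $c(b_jz')=\gamma'$. Now $zb_iab_jz'$ has colors $\gamma,i,j,\gamma'$ and is rainbow, a contradiction.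

So at each $y\in W$ all edges inside $W$ have one color. Hence $W$, which has $n-5$ vertices, is a monochromatic clique.

**Step 3 (case B): some vertex $a$ has $|S(a)|=3$, say $S(a)=\{1,2,3\}$.** Steps 1–3 cover all possibilities. Some color, call it $4$, occurs but is not in $S(a)$. Let $N_i=\{x:c(ax)=i\}$, so $V\setminus\{a\}=N_1\cup N_2\cup N_3$ with all $N_i\ne\emptyset$. We distinguish whether a color-$4$ edge lies inside some $N_i$.

**Step 3a (case B1): some color-$4$ edge $uv$ has both ends in one $N_i$, say in $N_1$.** The aim is to show that $n-5$ vertices form a clique in color $4$. Let $b_2\in N_2$ and $b_3\in N_3$ be arbitrary. The path $b_2avub_3$ has colors $2,1,4,c(ub_3)$ and the path $b_2ab_3uv$ has colors $2,3,c(ub_3),4$, so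
$$c(ub_3)\in\{1,2,4\}\cap\{2,3,4\}=\{2,4\}.$$
Exchanging $u$ and $v$ gives $c(vb_3)\in\{2,4\}$; exchanging the roles of $2$ and $3$ gives $c(ub_2),c(vb_2)\in\{3,4\}$. Now let $w\notin\{a,u,v,b_2,b_3\}$. The paths $b_javuw$ for $j=2,3$ have colors $j,1,4,c(uw)$ and force $c(uw)\in\{1,2,4\}\cap\{1,3,4\}=\{1,4\}$. The paths $b_jauvw$ give $c(vw)\in\{1,4\}$ in the same way.

*All edges from $\{u,v\}$ to $N_2\cup N_3$ have color $4$.* By the symmetries it suffices to exclude $c(ub_3)=2$. Suppose $c(ub_3)=2$ and let $w\notin\{a,u,v,b_2,b_3\}$; such a $w$ exists as $n\ge6$. The path $wub_3av$ has colors $c(uw),2,3,1$, and $c(uw)\in\{1,4\}$, so $c(uw)=1$. If $w\in N_1$, the path $vub_3aw$ has colors $4,2,3,1$ and is rainbow. If $w\in N_3$, then $c(uw)\in\{2,4\}$ by the first part (with $w$ in the role of $b_3$), and if $w\in N_2$, then $c(uw)\in\{3,4\}$; both contradict $c(uw)=1$.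

*All edges from $u$ to $N_1\setminus\{u,v\}$ have color $4$.* For such $w$ the path $b_2ab_3uw$ has colors $2,3,4,c(uw)$, and $c(uw)\in\{1,4\}$, so $c(uw)=4$.

Fix $b_2,b_3$ and let $W=V\setminus\{a,u,v,b_2,b_3\}$, so $|W|=n-5$. Let $x,w\in W$ be distinct.

* If $w\in N_1$: the paths $xwab_2u$ and $xwab_3u$ have colors $c(xw),1,2,4$ and $c(xw),1,3,4$, so $c(xw)\in\{1,4\}$.
* If $w\in N_2$: the paths $xwab_3u$ and $xwavu$ have colors $c(xw),2,3,4$ and $c(xw),2,1,4$, so $c(xw)\in\{2,4\}$.
* If $w\in N_3$: the paths $xwab_2u$ and $xwavu$ have colors $c(xw),3,2,4$ and $c(xw),3,1,4$, so $c(xw)\in\{3,4\}$.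

So edges of $W$ between different $N_i$ have color $4$, and an edge of $W$ inside $N_i$ has color $i$ or $4$. It remains to exclude color $i$. If $xy$ is a color-$2$ edge in $W\cap N_2$, the path $xyuab_3$ has colors $2,4,1,3$. If $xy$ is a color-$3$ edge in $W\cap N_3$, the path $xyuab_2$ has colors $3,4,1,2$. Both are rainbow. For $N_1$, let $y\in W\cap N_1$. The paths $b_2yab_3u$, $yb_2ab_3u$, $yb_2avu$ have colors
$$c(yb_2),1,3,4;\qquad c(yb_2),2,3,4;\qquad c(yb_2),2,1,4,$$
so $c(yb_2)\in\{1,3,4\}\cap\{2,3,4\}\cap\{1,2,4\}=\{4\}$. Hence a color-$1$ edge $xy$ in $W\cap N_1$ would give the rainbow path $xyb_2ab_3$ with colors $1,4,2,3$. So $W$ is a color-$4$ clique and (M) holds.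

**Step 3b (case B2): no color-$4$ edge lies inside any $N_i$.** Let $uv$ be a color-$4$ edge. Neither end is $a$, so $u\in N_i$, $v\in N_j$ with $i\ne j$; let $\{i,j,k\}=\{1,2,3\}$. First we collect the consequences of this one edge.

(5) *Let $b\in N_k$. If $w\notin\{a,b,u,v\}$, then $c(bw)\in\{k,4\}$. If $x\in(N_i\setminus\{u\})\cup(N_j\setminus\{v\})$, then $c(bx)=4$. Moreover, $|N_k|=1$, or $N_i=\{u\}$ and $N_j=\{v\}$.*

The paths $vuabw$ and $uvabw$ have colors $4,i,k,c(bw)$ and $4,j,k,c(bw)$, so $c(bw)\in\{4,i,k\}\cap\{4,j,k\}=\{k,4\}$. If $x\in N_i\setminus\{u\}$, the path $bxavu$ has colors $c(bx),i,j,4$, so $c(bx)\ne k$ and $c(bx)=4$. If $x\in N_j\setminus\{v\}$, the path $bxauv$ has colors $c(bx),j,i,4$, with the same conclusion. Now let $b,b'\in N_k$ be distinct. Then $c(bb')\in\{k,4\}$, and it is not $4$ by the assumption of this case, so $c(bb')=k$. If there were also an $x$ as above, then $bb'xav$ (if $x\in N_i$, colors $k,4,i,j$) or $bb'xau$ (if $x\in N_j$, colors $k,4,j,i$) would be rainbow. This proves (5).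

If $N_i=\{u\}$ and $N_j=\{v\}$, then $N_k$ has $n-3$ vertices, and we have just seen that all its edges have color $k$. This gives (M).

Otherwise $N_k=\{b\}$, and after possibly exchanging $(u,i)$ with $(v,j)$ there is $x\in N_i\setminus\{u\}$, with $c(bx)=4$. Apply (5) to the color-$4$ edge $xb$, whose third class is $N_j$: either $|N_j|=1$, or $N_i=\{x\}$ and $N_k=\{b\}$. The second is impossible, as $u\in N_i$. So $N_j=\{v\}$ and $N_i=V\setminus\{a,b,v\}$. For distinct $y,z\in N_i\setminus\{u,x\}$ the paths $uvayz$ and $xbayz$ have colors $4,j,i,c(yz)$ and $4,k,i,c(yz)$, so $c(yz)\in\{i,4\}$, and $c(yz)\ne4$ by the assumption of this case. So $N_i\setminus\{u,x\}$ is a monochromatic clique on $n-5$ vertices, giving (M). $\square$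

## 7. The value of $R_3(A\cup mK_2)$

Throughout, $a=|A|$, $o=o(A)$, $\tau=\tau(A)$, $\mu=m+a-1$. $O(1)$ denotes a quantity whose absolute value is bounded in terms of $a$ only, and $m$ is assumed large in terms of $a$. Since $A$ is not bipartite, $o\ge1$; since two vertices span a bipartite graph, $o\le a-2$.

### 7.1. The lower bound

Take a color-$1$ clique and a disjoint color-$2$ clique, each on $h-1$ vertices, and a further set of $o-1$ vertices. All other edges have color $0$. Colors $1,2$ contain no $H$, since $H$ has no isolated vertices. Deleting the further set makes color $0$ bipartite, so a copy of $A$ in color $0$ would become bipartite after deleting at most $o-1$ vertices, which is impossible. So $R_3(H)\ge2(h-1)+o$.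

### 7.2. Preparation for the upper bound

Let
$$n=2(h-1)+o=4m+2a+o-2$$
and suppose that $K_n$, with vertex set $V$, is $3$-colored with no monochromatic $H$. Let $J$ be the set of colors that contain $A$. For $i\in J$, $\nu_i:=\nu(G_i)\le\mu$ by (3). Colors not in $J$ are $A$-free, hence $K_a$-free.

**The case $|J|\le1$.** Delete the vertices of a maximum matching of the color in $J$, if there is one. The remaining set has no edge of that color and no $A$ in the other colors, so it has no monochromatic $K_a$. Thus $n\le2\mu+R_3(K_a)-1=2m+O(1)$, impossible for large $m$.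

So $|J|\in\{2,3\}$. For $i\in J$ choose, by (1), a set $S_i\subseteq V$, with $s_i:=|S_i|$, such that $\nu_i=s_i+\sum_C\lfloor|C|/2\rfloor$ over the components $C$ of $G_i-S_i$. Let $U=V\setminus\bigcup_{j\in J}S_j$, and let $E_i$ be the equivalence relation on $U$ of lying in the same component of $G_i-S_i$. An edge of color $i\in J$ inside $U$ joins $E_i$-related vertices. The classes of $E_i$ are the nonempty intersections of components with $U$, and $|C|-1\le2\lfloor|C|/2\rfloor$, so
$$\sum_{C\text{ class of }E_i}(|C|-1)\le2(\nu_i-s_i)\le2(\mu-s_i).\tag{6}$$

### 7.3. Two colors contain $A$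

Let $J=\{1,2\}$; color $0$ is $A$-free. The lower-bound coloring is the model. We first show that the given coloring looks like it up to $O(1)$ vertices, and then count exactly.

**Step 1: $U$ is covered by few classes.** Form a bipartite multigraph: one side has the classes of $E_1$ as vertices, the other the classes of $E_2$, and each $u\in U$ is an edge joining its two classes. A matching in it is a set of vertices of $U$ that are pairwise unrelated in $E_1$ and in $E_2$, so it is a color-$0$ clique and has at most $a-1$ members. By König's theorem there are families $\mathcal C_1$ of $E_1$-classes and $\mathcal C_2$ of $E_2$-classes with $|\mathcal C_1|+|\mathcal C_2|\le a-1$ such that, with $X^i$ the union of $\mathcal C_i$, we have $U=X^1\cup X^2$.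

**Step 2: sizes.** By (6), $|X^i|\le2(\mu-s_i)+|\mathcal C_i|\le2(\mu-s_i)+a$. Hence
$$4m\le n\le s_1+s_2+|X^1|+|X^2|-|X^1\cap X^2|\le4\mu+2a-s_1-s_2-|X^1\cap X^2|.$$
Since $4\mu=4m+O(1)$, the numbers $s_1,s_2,|X^1\cap X^2|$ are $O(1)$. Also $|X^i|\le2m+O(1)$ for both $i$, and $|X^1|+|X^2|\ge|U|\ge4m-O(1)$, so $|X^i|=2m+O(1)$.

**Step 3: cleaning.** We discard $O(1)$ vertices to get exact color rules. In (6) for $E_2$ the right side is $2m+O(1)$, and the classes in $\mathcal C_2$ contribute at least $|X^2|-a=2m+O(1)$. So the other classes of $E_2$ contribute $O(1)$. A class with $c\ge2$ vertices contributes $c-1\ge c/2$, so only $O(1)$ vertices lie in non-singleton $E_2$-classes outside $\mathcal C_2$. Let $X_1$ be the set of vertices of $X^1\setminus X^2$ whose $E_2$-class is a singleton, and let $X_2$ be the set of vertices of $X^2\setminus X^1$ whose $E_1$-class is a singleton. By the count just made and its mirror image, $|X_i|=2m+O(1)$, and $Y:=V\setminus(X_1\cup X_2)$ has $|Y|=O(1)$. Vertices of $X_1$ have no color-$2$ edges inside $U$, vertices of $X_2$ have no color-$1$ edges inside $U$, and $V\setminus U\subseteq Y$.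 Consequently:

(7) *All edges between $X_1$ and $X_2$ have color $0$. Edges inside $X_1$ have colors $0,1$ only, and edges inside $X_2$ have colors $0,2$ only. Color-$2$ edges at $X_1$ and color-$1$ edges at $X_2$ have their other end in $Y$.*

**Step 4: two cliques and two matchings.** This step sets up the exact count. Color $0$ is $K_a$-free and the $X_i$ are large, so by (7) and Ramsey's theorem there are $a$-sets $A_1\subset X_1$ and $A_2\subset X_2$ that are cliques in color $1$ and color $2$, respectively. Choose vertex-disjoint matchings $M_1$ in color $1$ and $M_2$ in color $2$, both in $V\setminus(A_1\cup A_2)$, with $|M_1|+|M_2|$ maximum. Any color-$i$ matching avoiding $A_i$ has at most $m-1$ edges, since otherwise it forms a monochromatic $H$ with a copy of $A$ in $A_i$. Let $R$ be the set of vertices outside $A_1\cup A_2\cup V(M_1)\cup V(M_2)$. By maximality $R$ is a color-$0$ clique, so $|R|\le a-1$.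

Let $X_1^*$ be the set of vertices of $X_1$ covered by $M_1$-edges with both ends in $X_1$, and define $X_2^*$ in the same way with $M_2$ and $X_2$. By (7), a vertex of $X_1\setminus X_1^*$ lies in $A_1$ or $R$, or is covered by an $M_2$-edge whose other end is in $Y$, or by an $M_1$-edge whose other end is in $Y$. So $|X_1\setminus X_1^*|\le 2a+|Y|=O(1)$, and likewise for $X_2$. Hence $|X_j^*|=2m+O(1)$.

**Step 5: a gap between small and large degrees.** Let $d_i(w,X)$ be the number of color-$i$ edges from $w$ to $X$. Put $\theta_0=1$ and $\theta_{t+1}=2a\theta_t+a^2$. The at most $4(a-1)$ numbers $d_i(w,X_j^*)$ with $w\in R$ and $i,j\in\{1,2\}$ miss one of the $4a$ disjoint intervals $[\theta_t,\theta_{t+1})$, $0\le t<4a$. Fix such a $t$ and put $\theta=\theta_t$, $\theta'=\theta_{t+1}=2a\theta+a^2$. Each of these numbers is *small* ($<\theta$) or *large* ($\ge\theta'$), and $\theta,\theta'=O(1)$.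

**Step 6: many vertices of $R$ remain after removing the crossed ones.** Let $k$ be the number of $w\in R$ with $d_2(w,X_1^*)$ large, and $k'$ the number with $d_1(w,X_2^*)$ large. Since $\theta'>a>k$, the $k$ former vertices can be joined by color-$2$ edges to distinct vertices of $X_1^*$. Vertices of $R$ and of $X_1^*\subseteq V(M_1)$ are not covered by $M_2$, so these edges together with $M_2$ form a color-$2$ matching, and it avoids $A_2$. Hence $|M_2|+k\le m-1$. Likewise $|M_1|+k'\le m-1$. Let $R^*$ be the set of $w\in R$ of neither kind. Then
$$|R^*|\ge|R|-k-k'=n-2a-2|M_1|-2|M_2|-k-k'\ge n-2a-4(m-1)+k+k'\ge o+2,$$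
where the last inequality uses $n=4m+2a+o-2$.

**Step 7: sorting $R^*$.** We find in color $0$ a structure containing $A$. Let
$$T_1=\{w\in R^*:d_1(w,X_1^*)\text{ large}\},\quad T_2=\{w\in R^*\setminus T_1:d_2(w,X_2^*)\text{ large}\},\quad Z=R^*\setminus(T_1\cup T_2).$$
For $w\in Z$ all four degrees are small, so $w$ is joined in color $0$ to all but fewer than $2\theta$ vertices of each $X_j^*$. For $w\in T_1$ let $B_w\subseteq X_1^*$ be the set of $M_1$-partners of the color-$1$ neighbors of $w$ in $X_1^*$. For $w\in T_2$ let $B_w\subseteq X_2^*$ be the set of $M_2$-partners of the color-$2$ neighbors of $w$ in $X_2^*$. In both cases $|B_w|\ge\theta'$.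

*Claim. If $w\ne w'$ are in $T_1$, $p\in B_w$, $p'\in B_{w'}$ and $p\ne p'$, then $c(pp')=0$. The same holds for $T_2$.* Otherwise $c(pp')=1$ by (7), and Lemma 5 with $M=M_1$ gives a color-$1$ matching with $|M_1|+1$ edges on $V(M_1)\cup\{w,w'\}$. It is disjoint from $M_2$ and from $A_1\cup A_2$, contrary to the maximality of $|M_1|+|M_2|$. For $T_2$ exchange the colors $1$ and $2$.

**Step 8: a copy of $A$ in color $0$.** Let $t_i=|T_i|$ and $g=\max(t_1,1)+\max(t_2,1)\ge2$. Then $|Z|+g\ge|R^*|\ge o+2$. Choose $Z'\subseteq Z$ with $|Z'|=\max(0,o+2-g)$; this number is at most $|Z|$, and at most $o\le a$. In each $X_j^*$ at most $2a\theta$ vertices, the *exceptions*, fail to be joined in color $0$ to all of $Z'$. Choose one after another disjoint $a$-sets $B'_w\subset B_w$ for $w\in T_1\cup T_2$, avoiding the exceptions. This is possible: there are at most $a-1$ such $w$, so at each choice at most $(a-2)a$ vertices are already used, and $\theta'-2a\theta-(a-2)a=2a\ge a$. If $T_j=\emptyset$, choose instead one $a$-set in $X_j^*$ avoiding the exceptions, which is possible as $|X_j^*|$ is large.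

These $g$ sets are pairwise completely joined in color $0$: by the Claim if both belong to $T_1$ or both to $T_2$, and by (7) if one lies in $X_1^*$ and the other in $X_2^*$. The set $Z'\subseteq R$ is a color-$0$ clique joined in color $0$ to all of them. So color $0$ contains $K_{|Z'|}+K_g(a)$, and this contains $A$. To see it, let $O$ be an $o$-set of vertices of $A$ with $A-O$ bipartite. Use two of the parts for $A-O$. Put $\min(o,g-2)$ vertices of $O$ into further parts, one in each, and put the remaining $\max(0,o+2-g)=|Z'|$ vertices of $O$ into $Z'$. This contradicts that color $0$ is $A$-free, and settles $|J|=2$.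

### 7.4. Three colors contain $A$

Let the colors be $1,2,3$. Now $\nu_i\le\mu$ for all $i$, and any two vertices of $U$ are related in some $E_i$. If $|U|\le1$, then $n\le1+s_1+s_2+s_3\le1+3\mu<4m$ for large $m$, a contradiction. So $|U|\ge2$. Write $C_i(u)$ for the $E_i$-class of $u$.

**Step 1: $U$ is covered by at most two classes.** If any two vertices of $U$ are related in at least two of the relations, then $C_1(u)\cup C_2(u)=U$ for any $u$. Otherwise let $u,v$ be related in exactly one relation, say $E_1$. A vertex $w\notin C_1(u)=C_1(v)$ is related to $u$ in $E_2$ or $E_3$, and to $v$ in $E_2$ or $E_3$. It cannot be related to both in the same $E_i$, since $u,v$ are related neither in $E_2$ nor in $E_3$. So either $w\in C_2(u)\cap C_3(v)$ (kind I) or $w\in C_3(u)\cap C_2(v)$ (kind II). If there is no such $w$, $C_1(u)$ covers $U$. If only kind I occurs, $C_1(u)$ and $C_2(u)$ cover $U$; if only kind II occurs, $C_1(u)$ and $C_3(u)$ do. Suppose both occur. A vertex of kind I and one of kind II lie in the different $E_2$-classes $C_2(u),C_2(v)$ and in the different $E_3$-classes $C_3(v),C_3(u)$, so they are related in $E_1$.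 Hence all vertices outside $C_1(u)$ lie in one $E_1$-class, and two $E_1$-classes cover $U$.

**Step 2: excluding a cover by classes of different relations.** Suppose $U=C\cup C'$ with $C$ a class of $E_1$, $C'$ a class of $E_2$ (up to renaming colors), and both $C\setminus C'$ and $C'\setminus C$ nonempty. A pair with one vertex in $C\setminus C'$ and one in $C'\setminus C$ is related neither in $E_1$ nor in $E_2$, so it is related in $E_3$. Thus the symmetric difference $C\triangle C'$ lies in one $E_3$-class. By (6) applied to these three classes,
$$2|U|=|C|+|C'|+|C\triangle C'|\le6\mu-2(s_1+s_2+s_3)+3,$$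
so $n\le|U|+s_1+s_2+s_3\le3\mu+2$, impossible for large $m$.

**Step 3: sizes in the remaining case.** If one of two covering classes contains the other, one class covers. So after renaming colors, at most two classes of $E_1$ cover $U$. By (6), $|U|\le2(\mu-s_1)+2$, so
$$4m\le n\le|U|+s_1+s_2+s_3\le2\mu+2-s_1+s_2+s_3.$$
Since $s_2,s_3\le\mu$, this gives $s_1=O(1)$ and then $s_2,s_3\ge4m-3\mu-2=m-O(1)$, so $s_2,s_3=m+O(1)$. Moreover $|U|\ge n-s_1-s_2-s_3\ge2m-O(1)$, and $|S_2\cup S_3|\ge n-|U|-s_1\ge2m-O(1)$, whence $|S_2\cap S_3|=s_2+s_3-|S_2\cup S_3|=O(1)$.

**Step 4: exact color rules after discarding $O(1)$ vertices.** For $i=2,3$ we have $\sum_C\lfloor|C|/2\rfloor=\nu_i-s_i\le\mu-s_i=O(1)$ over the components of $G_i-S_i$. A component with at least two vertices has $|C|\le3\lfloor|C|/2\rfloor$, so the set $D_i$ of non-isolated vertices of $G_i-S_i$ has size $O(1)$. Put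
$$Q_0=U\setminus(D_2\cup D_3),\qquad T_2^0=S_2\setminus(S_1\cup S_3\cup D_3),\qquad T_3^0=S_3\setminus(S_1\cup S_2\cup D_2).$$
The vertices of $Q_0\cup T_2^0$ are isolated in $G_3-S_3$, so there are no color-$3$ edges inside $Q_0\cup T_2^0$. Likewise there are no color-$2$ edges inside $Q_0\cup T_3^0$. In particular $Q_0$ is a color-$1$ clique, and $|Q_0|\ge2m-O(1)$.

Next we remove the remaining color-$1$ edges at $T_2^0\cup T_3^0$. Let $N$ be a maximum matching among the color-$1$ edges inside $Q_0\cup T_2^0\cup T_3^0$ with at least one end in $T_2^0\cup T_3^0$. It uses at most $|N|$ vertices of $Q_0$, and the rest of the clique $Q_0$ can be matched in color $1$, so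
$$\mu\ge\nu_1\ge|N|+\Big\lfloor\frac{|Q_0|-|N|}2\Big\rfloor.$$
Hence $|N|\le2\mu+1-|Q_0|=O(1)$. Delete $V(N)$ from $Q_0,T_2^0,T_3^0$ to obtain $Q,T_2,T_3$. Then:

(8) *$Q$ is a color-$1$ clique. For $i=2,3$, all edges inside $T_i$ and all edges between $T_i$ and $Q$ have color $i$. Moreover $|Q|=2m+O(1)$, $|T_i|=m+O(1)$, and $F:=V\setminus(Q\cup T_2\cup T_3)$ has $|F|=O(1)$.*

Indeed, by maximality of $N$ these edges at $T_i$ do not have color $1$, and Step 4 excluded the other color. The sizes follow from Step 3, because $|U|\le2\mu+2$ and only $O(1)$ vertices were discarded.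

**Step 5: distributing $F$.** Each leftover vertex is assigned to a color in which it can be matched into $Q$. Since $|Q|\ge3(a+|F|)$, every $w\in F$ has at least $a+|F|$ neighbors in $Q$ in some color. Partition $F=F_1\cup F_2\cup F_3$ accordingly.

*Color $1$.* Place $A$ inside $Q$, match the vertices of $F_1$ one by one in color $1$ to distinct vertices of $Q$ not used by $A$ (possible, as each has at least $|F|$ such neighbors), and match up the remaining vertices of $Q$, except at most one. Outside $A$ this gives
$$|F_1|+\Big\lfloor\frac{|Q|-a-|F_1|}2\Big\rfloor=\Big\lfloor\frac{|Q|+|F_1|-a}2\Big\rfloor$$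
edges. As there is no $H$ in color $1$, this is at most $m-1$, so $|Q|+|F_1|\le a+2m-1$.

*Color $i\in\{2,3\}$.* Suppose $|T_i|+|F_i|\ge m+\tau$. Place a minimum vertex cover of $A$ in $T_i$ and the remaining independent set of $A$ in $Q$; by (8) this is a copy of $A$ in color $i$. At least $m$ vertices of $T_i\cup F_i$ remain. Match $m$ of them in color $i$ to distinct remaining vertices of $Q$, those of $F_i$ first. A vertex of $F_i$ has at least $a+|F|$ color-$i$ neighbors in $Q$, of which fewer than $a+|F|$ are used when its turn comes. A vertex of $T_i$ is joined in color $i$ to all of $Q$, and $|Q|\ge a+m+|F|$. This gives $H$ in color $i$, a contradiction. So $|T_i|+|F_i|\le m+\tau-1$.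

**Step 6: adding up.** The three bounds give
$$n\le(a+2m-1)+2(m+\tau-1)=4m+a+2\tau-3.$$
If $A-O$ is bipartite with $|O|=o$, the larger class of $A-O$ is independent, so $\alpha(A)\ge(a-o)/2$ and $2\tau=2(a-\alpha(A))\le a+o$. Thus $n\le4m+2a+o-3<n$, a contradiction.

This proves $R_3(H)=2(h-1)+o(A)$ for all large $m$. $\square$

## 8. The value of $f(A\cup mK_2,P_5)$

Let $r=\chi(A)-1\ge2$ and $\sigma=\sigma(A)$; $a$, $\mu$ and $O(1)$ are as in Section 7.

### 8.1. The lower bound

Take disjoint sets $Q_1,\dots,Q_r$ of size $h-1$ and $Q_{r+1}$ of size $\sigma-1$. Color edges inside $Q_i$ with $i$ and all others with $0$. The coloring is parted, so it has no rainbow $P_5$. Since all $|Q_i|<h$ and $H$ has no isolated vertices, there is no $H$ in colors $i\ge1$. A copy of $A$ in color $0$ would be properly $(r+1)$-colored by the sets $Q_i$ with a class of size at most $\sigma-1$, contrary to the definition of $\sigma$. So $f(H,P_5)\ge r(h-1)+\sigma$.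

### 8.2. The upper bound

Let $n=r(h-1)+\sigma$, let $m$ be large, and suppose $K_n$, with vertex set $V$, is colored with no rainbow $P_5$ and no monochromatic $H$.

**Step 1: the coloring is parted.** First,
$$n\ge R_3(H)=2(h-1)+o(A).\tag{9}$$
For $r=2$, deleting the smallest class of a proper $3$-coloring of $A$ leaves a bipartite graph, so $\sigma\ge o(A)$. For $r\ge3$ use $h-1\ge a\ge o(A)$. By (9), at least four colors occur, since with at most three colors there would be a monochromatic $H$. So Lemma 4 applies. In case (M) there is a monochromatic clique on $n-5\ge h$ vertices, which contains $H$, a contradiction. So (D) holds, with color $0$ and parts $V_1,\dots,V_k$.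

**Step 2: color $0$ is $A$-free.** Suppose color $0$ contains $A$. Here the merging of Section 3 does work. By (3) the matching number of color $0$ is at most $\mu$. Let $W$ be the set of vertices not covered by a maximum color-$0$ matching. Then $|W|\ge n-2\mu\ge2(h-1)+1-2\mu\ge2m$, and $W$ contains no color-$0$ edge, so it lies in one part, say $V_1$. So $|V_1|\ge2m>\mu$. All edges between $V_1$ and $V\setminus V_1$ have color $0$ and contain a matching of size $\min(|V_1|,|V\setminus V_1|)\le\mu$, so $|V\setminus V_1|\le\mu<h$. Recolor all colors other than $0$ and $1$ with one color $2$. Edges of the new color $2$ lie inside $V\setminus V_1$, which has fewer than $h$ vertices, so there is no $H$ in color $2$. Colors $0$ and $1$ have not changed. We obtain a $3$-coloring of $K_n$ with no monochromatic $H$, contradicting (9).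

**Step 3: exactly $r$ large parts.** Since color $0$ is $A$-free, it is $K_a$-free. One vertex from each part gives a color-$0$ clique, so $k\le a-1$. Let $I=\{i:|V_i|\ge R_2(K_a)\}$. For $i\in I$ the edges inside $V_i$ have colors $0,i$, so $V_i$ contains a color-$i$ clique $A_i$ on $a$ vertices. Let $M_i$ be a maximum color-$i$ matching in $V_i\setminus A_i$. Then $|M_i|\le m-1$, since otherwise color $i$ contains $H$. The set $R_i=V_i\setminus(A_i\cup V(M_i))$ is a color-$0$ clique by maximality, so $|R_i|\le a-1$ and $|V_i|\le2m+2a$.

If $|I|\ge r+1$, color $0$ contains $K_{r+1}(a)\supseteq A$, a contradiction. If $|I|\le r-1$, then $n\le(r-1)(2m+2a)+O(1)<r(h-1)+\sigma=n$ for large $m$, a contradiction. So $|I|=r$. Each $V_i$ with $i\in I$ has at least $n-(r-1)(2m+2a)-O(1)\ge2m-O(1)$ vertices, and hence $|V(M_i)|\ge|V_i|-2a\ge2m-O(1)$.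

**Step 4: many leftover vertices.** Let $R=\bigcup_{i\in I}R_i\cup\bigcup_{i\notin I}V_i$. Since $a+2|M_i|\le a+2m-2=h-2$,
$$|R|=n-\sum_{i\in I}(a+2|M_i|)\ge r(h-1)+\sigma-r(h-2)=r+\sigma.$$

**Step 5: each $R_i$ contributes at most one bad vertex.** For $i\in I$ call $w\in R_i$ *attached* if it has at least $2a$ color-$i$ neighbors in $V(M_i)$. Suppose $w\ne w'$ in $R_i$ are attached, and let $B_w,B_{w'}$ be the sets of $M_i$-partners of their color-$i$ neighbors in $V(M_i)$; each has at least $2a$ elements. For distinct $p\in B_w$, $p'\in B_{w'}$ we have $c(pp')\ne i$, since otherwise Lemma 5 gives a larger color-$i$ matching in $V_i\setminus A_i$. As $p,p'\in V_i$, it follows that $c(pp')=0$. Choose an $a$-subset of $B_w$ and an $a$-subset of $B_{w'}$ disjoint from it, together with $a$ vertices in each of the $r-1$ other $V_j$, $j\in I$. These form a color-$0$ copy of $K_{r+1}(a)\supseteq A$, a contradiction. So each $R_i$ with $i\in I$ has at most one attached vertex.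

**Step 6: a copy of $A$ in color $0$.** By Steps 4 and 5, $R$ has at least $\sigma$ vertices that are not attached. Let $R'$ be a set of $\sigma$ of them. A vertex $w\in R'$ is joined in color $0$ to all vertices of every $V_j$, $j\in I$, that does not contain $w$. If $w\in V_i$ with $i\in I$, then $w\in R_i$ is not attached, so it is joined in color $0$ to all but fewer than $2a$ vertices of $V(M_i)$. So in each $V(M_i)$, $i\in I$, all but at most $2a\sigma$ vertices are joined in color $0$ to all of $R'$, and for large $m$ we can choose $a$ such vertices. The $r$ chosen sets lie in different parts, so they are pairwise completely joined in color $0$.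

Take a proper $(r+1)$-coloring of $A$ with a class of size $\sigma$. Embed this class in $R'$ and the other $r$ classes in the $r$ chosen sets, one in each. All edges of $A$ go to color-$0$ edges, so color $0$ contains $A$, contradicting Step 2.

Hence $f(H,P_5)=r(h-1)+\sigma(A)=(\chi(A)-1)(h-1)+\sigma(A)$ for all large $m$. Together with Section 7 this proves Theorem 2. $\square$
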